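\title{A submonoid of the braid group with no finite presentation}

\begin{abstract}
Let $\Sigma_n$ be the submonoid of the braid group $\mathcal{B}_{n+1}$ generated by the braids $\rho_i=\sigma_1\sigma_2\cdots\sigma_i$. These braids satisfy the relations $\rho_1\rho_j\rho_i=\rho_{i+1}\rho_j$ for $i<j$, which present $\mathcal{B}_{n+1}$ as a group. We disprove the conjecture that the monoid $\mathcal{H}_n^+$ defined by the same relations is cancellative and isomorphic to $\Sigma_n$: for every $n\ge 3$ it is neither left nor right cancellative, and $\Sigma_n$ has no finite presentation at all. We also determine what remains true: $\rho_n^{n+1}$ is central in $\mathcal{H}_n^+$, the monoid $\Sigma_n$ is the largest cancellative quotient of $\mathcal{H}_n^+$, and $\mathcal{B}_{n+1}$ is the group of fractions of $\Sigma_n$.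
\end{abstract}

\section{Two monoids and a conjecture}\label{sec:intro}

Fix $n\ge1$. The braid group on $n+1$ strands is the group $\mathcal{B}_{n+1}$ with generators $\sigma_1,\dots,\sigma_n$ and relations
\[
\sigma_i\sigma_j=\sigma_j\sigma_i\quad(|i-j|\ge2),\qquad \sigma_i\sigma_{i+1}\sigma_i=\sigma_{i+1}\sigma_i\sigma_{i+1}\quad(1\le i<n).
\]
Put $\rho_i=\sigma_1\sigma_2\cdots\sigma_i$ for $1\le i\le n$, and let $\Sigma_n$ be the submonoid of $\mathcal{B}_{n+1}$ generated by $\rho_1,\dots,\rho_n$, that is, the set of all products of these braids formed without inverses. Since $\sigma_1=\rho_1$ and $\sigma_i=\rho_{i-1}^{-1}\rho_i$ for $i\ge2$, the $\rho_i$ generate $\mathcal{B}_{n+1}$ as a group. As a monoid they generate less than the $\sigma_i$ do. Let $\ell\colon\mathcal{B}_{n+1}\to\mathbb{Z}$ be the homomorphism with $\ell(\sigma_i)=1$ for all $i$. Then $\ell(\rho_i)=i$, so the only element of $\Sigma_n$ with $\ell=1$ is $\sigma_1$, and $\sigma_2\notin\Sigma_n$ when $n\geq 2$.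

Which relations hold among the $\rho_i$? Conjugation by $\rho_j$ shifts indices: for $1\le i<j\le n$,
\begin{equation}\label{eq:shift}
\rho_j\sigma_i=\sigma_1\cdots\sigma_{i-1}(\sigma_i\sigma_{i+1}\sigma_i)\sigma_{i+2}\cdots\sigma_j=\sigma_1\cdots\sigma_{i-1}(\sigma_{i+1}\sigma_i\sigma_{i+1})\sigma_{i+2}\cdots\sigma_j=\sigma_{i+1}\rho_j ,
\end{equation}
where the first step moves $\sigma_i$ to the left past $\sigma_j,\dots,\sigma_{i+2}$ and the last step moves $\sigma_{i+1}$ to the left past $\sigma_{i-1},\dots,\sigma_1$. Applying \eqref{eq:shift} to each letter of $\rho_i$ gives $\rho_j\rho_i=\sigma_2\cdots\sigma_{i+1}\rho_j$. The factor $\sigma_2\cdots\sigma_{i+1}$ lacks only the letter $\sigma_1=\rho_1$ to be $\rho_{i+1}$, so $\rho_1\rho_j\rho_i=\rho_{i+1}\rho_j$ in $\Sigma_n$. This suggests the monoid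
\[
\mathcal{H}_n^+=\big\langle\,\rho_1,\dots,\rho_n\ \big\vert\ \rho_1\rho_j\rho_i=\rho_{i+1}\rho_j\ \text{ for }1\le i<j\le n\,\big\rangle^+
\]
as a candidate presentation of $\Sigma_n$, and it gives a surjective homomorphism
\[
\pi\colon\mathcal{H}_n^+\longrightarrow\Sigma_n,\qquad \rho_i\longmapsto\sigma_1\cdots\sigma_i .
\]
We use the symbol $\rho_i$ both for the generator of $\mathcal{H}_n^+$ and for its image, and we say in each case where an equation is meant to hold.

We recall the vocabulary. Let $X^*$ be the free monoid of words on a set $X$, and let $R$ be a set of relations $p=q$ with $p,q\in X^*$; the words $p$ and $q$ are the \emph{sides} of the relation. An \emph{elementary step} replaces a word $epf$ by $eqf$, where $p=q$ or $q=p$ lies in $R$. The monoid $\langle X\mid R\rangle^+$ is the quotient of $X^*$ in which two words are equal exactly when a finite chain of elementary steps joins them. Its \emph{enveloping group} is the group $\langle X\mid R\rangle$ with the same presentation; every homomorphism from the monoid to a group factors uniquely through it. A monoid is \emph{left cancellative} if $gu=gv$ implies $u=v$, \emph{right cancellative}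 if $ug=vg$ implies $u=v$, and \emph{cancellative} if it is both. Every submonoid of a group, such as $\Sigma_n$, is cancellative. A group $G$ containing a monoid $M$ is the \emph{group of fractions} of $M$ if every element of $G$ has the form $g^{-1}h$ with $g,h\in M$.

The following conjecture is posed in \cite{Gobet}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $n\ge3$. Then}
\begin{enumerate}
\item[(1)] \emph{the monoid $\mathcal{H}_n^+$ is cancellative;}
\item[(2)] \emph{the map $\pi$ is an isomorphism $\mathcal{H}_n^+\cong\Sigma_n$. In particular $\mathcal{H}_n^+$ embeds into $\mathcal{B}_{n+1}$, which is therefore its group of fractions.}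
\end{enumerate}
\medskip

There are good reasons to guess that this is true. For $n=1$ both monoids are $\mathbb{N}$, and for $n=2$, where $\mathcal{H}_2^+=\langle\rho_1,\rho_2\mid\rho_1\rho_2\rho_1=\rho_2^2\rangle^+$, the map $\pi$ is an isomorphism (Section~\ref{sec:A}). For every $n$ no relation is missing at the level of groups, and $\mathcal{H}_n^+$ and $\Sigma_n$ differ only up to powers of one central element. This is the content of the next theorem. We call a surjection $\pi\colon H\to\Sigma$ onto a cancellative monoid the \emph{largest cancellative quotient} of $H$ if every homomorphism from $H$ to a cancellative monoid factors through $\pi$.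

\begin{theorem}\label{thm:C}
For $n\ge1$, the element $\Delta=\rho_n^{n+1}$ is central in $\mathcal{H}_n^+$, and for $u,v\in\mathcal{H}_n^+$,
\[
\pi(u)=\pi(v)\iff\Delta^mu=\Delta^mv\ \text{ in }\mathcal{H}_n^+\text{ for some }m\ge0 .
\]
Thus $\Sigma_n$ is the largest cancellative quotient of $\mathcal{H}_n^+$. Moreover, $\mathcal{B}_{n+1}$ is the enveloping group of $\mathcal{H}_n^+$ and the group of fractions of $\Sigma_n$.
\end{theorem}

So the two parts of the conjecture are equivalent: (2) implies (1) because $\Sigma_n$ is cancellative, and (1) implies (2) because it allows one to cancel $\Delta^m$. Everything hangs on cancellation, and cancellation fails. In $\mathcal{H}_n^+$ with $n\ge3$,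
\[
\rho_1\cdot\rho_3\rho_1\rho_3\rho_3=\rho_1\cdot\rho_2\rho_1\rho_3\rho_3\rho_1\qquad\text{but}\qquad\rho_3\rho_1\rho_3\rho_3\ne\rho_2\rho_1\rho_3\rho_3\rho_1 .
\]

\begin{theorem}\label{thm:A}
For every $n\ge3$, the monoid $\mathcal{H}_n^+$ is neither left nor right cancellative. Hence it embeds in no group, $\pi$ is not injective, and $\mathcal{H}_n^+$ is not isomorphic to $\Sigma_n$ by any isomorphism. For $n\le2$ the monoid $\mathcal{H}_n^+$ is cancellative and $\pi$ is an isomorphism, so $\pi$ is an isomorphism if and only if $n\le2$.
\end{theorem}

One may hope to repair the presentation by adding the relation that was missed. This cannot be done in finitely many steps.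

\begin{theorem}\label{thm:B}
For every $n\ge3$, the monoid $\Sigma_n$ is not finitely presented. So adding finitely many relations to the presentation of $\mathcal{H}_n^+$ can never give $\Sigma_n$.
\end{theorem}

Theorems~\ref{thm:A} and~\ref{thm:B} come from one mechanism, which lives on four strands and is worked out in Section~\ref{sec:mechanism}. Section~\ref{sec:C} proves Theorem~\ref{thm:C}, Section~\ref{sec:A} completes Theorem~\ref{thm:A}, and Section~\ref{sec:B} proves Theorem~\ref{thm:B} by counting crossings of strands.

\section{Two relations with the same first letters}\label{sec:mechanism}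

Let $n\ge3$ and write $a=\rho_1$, $b=\rho_2$, $c=\rho_3$. The defining relations that involve only these letters are
\begin{equation}\label{eq:three}
aba=bb,\qquad aca=bc,\qquad acb=cc .
\end{equation}
The first two both turn a word that begins with $a$ into a word that begins with $b$. So one can pass from $a$ to $b$ by one of them and return by the other, provided that what follows the first $b$ can be rewritten from $b\cdots$ to $c\cdots$ in between.

\begin{lemma}\label{lem:transfer}
Let $M$ be $\mathcal{H}_n^+$ or $\Sigma_n$, and let $u,v\in M$ satisfy $bu=cv$. Then $a\cdot bau=a\cdot cav$ in $M$.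
\end{lemma}

\begin{proof}
We have $a\cdot bau=(aba)u=b\cdot bu=b\cdot cv=(bc)v=(aca)v=a\cdot cav$.
\end{proof}

In $\Sigma_n$ we may cancel $a$, so $bu=cv$ forces $bau=cav$. In terms of braids, \eqref{eq:shift} gives $ba=\sigma_2b$ and $ca=\sigma_2c$, so the new equation is the old one multiplied on the left by $\sigma_2=a^{-1}b$. As $\sigma_2\notin\Sigma_n$, this multiplication cannot be carried out inside the monoid, and nothing obliges $bau=cav$ to follow from the defining relations.

To use the lemma we need one equation $bu=cv$ to start from. Since $c=b\sigma_3$ as braids, the equation means $u=\sigma_3v$, so we want $v\in\Sigma_n$ with $\sigma_3v\in\Sigma_n$. By \eqref{eq:shift}, $cc\,\sigma_1=c\sigma_2c=\sigma_3\,cc$, so $v=cc$ and $u=cca$ will do. The resulting equation already holds in $\mathcal{H}_n^+$: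
\begin{equation}\label{eq:seed}
b\cdot cca=(bc)ca=(aca)ca=ac(aca)=ac(bc)=(acb)c=c\cdot cc .
\end{equation}
For $k\ge0$ define the words
\[
w_k=c\,a^k\,cc,\qquad z_k=b\,a^k\,cca ,
\]
so that \eqref{eq:seed} reads $w_0=z_0$.

\begin{lemma}\label{lem:family}
For $n\ge3$ and all $k\ge0$, we have $w_k=z_k$ in $\Sigma_n$; the common value is $\sigma_2^kc^3$.
\end{lemma}

\begin{proof}
The case $k=0$ is the image of \eqref{eq:seed}. If $w_k=z_k$, apply Lemma~\ref{lem:transfer} with $u=a^kcca$ and $v=a^kcc$ to get $az_{k+1}=aw_{k+1}$, and cancel $a$. The value follows from $ca=\sigma_2c$.
\end{proof}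

In $\mathcal{H}_n^+$ the very first cancellation in this induction is illegal. To show that two words are different in a monoid given by a presentation, it suffices to find a set of words that is closed under elementary steps and contains one of them but not the other. We use this principle here and again in Section~\ref{sec:B}.

\begin{proposition}\label{prop:left}
Let $n\ge3$. In $\mathcal{H}_n^+$ we have $aw_1=az_1$ and $w_1\neq z_1$, where $w_1=cacc$ and $z_1=bacca$.
\end{proposition}

\begin{proof}
The equality is Lemma~\ref{lem:transfer} applied to \eqref{eq:seed}; both sides equal $bccc$.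

For the inequality we list all words equal to $cacc$ in $\mathcal{H}_n^+$. The sides of the defining relations are the words $\rho_k\rho_j$ with $2\le k\le j$ and the words $\rho_1\rho_j\rho_i$ with $i<j$, and each of them is a side of exactly one relation.

The factors of length $2$ of $cacc$ are $ca=\rho_3\rho_1$, $ac=\rho_1\rho_3$ and $cc=\rho_3\rho_3$; only $cc$ is a side. The factors of length $3$ are $cac$, which does not begin with $\rho_1$, and $acc=\rho_1\rho_3\rho_3$, which has $i=j$; neither is a side. So the only elementary step from $cacc$ uses $cc=acb$ and leads to $caacb$.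

The factors of length $2$ of $caacb$ are $ca$, $aa$, $ac$ and $cb=\rho_3\rho_2$; none is a side, the last because $3>2$. The factors of length $3$ that begin with $\rho_1$ are $aac=\rho_1\rho_1\rho_3$, which has $i>j$ and is not a side, and $acb$, which is a side and leads back to $cacc$.

Thus $\{cacc,\ caacb\}$ is closed under elementary steps, and it does not contain $bacca$.
\end{proof}

The proof is the same for all $n\ge3$, since the two steps that occur involve no generator $\rho_i$ with $i\ge4$. It also shows what separates $w_1$ from $w_0$. A side that begins with $c$ has the form $c\rho_j$ with $j\ge3$. In $ccc$ such a side covers the first letter. In $cacc$ and $caacb$ the first $c$ is followed by $a$, and this $a$ shields it from every relation. In $w_k$ the shield is $a^k$, and Section~\ref{sec:B} shows that it resists all relations of $\Sigma_n$ of length at most $k+1$.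

\section{The central element and the enveloping group}\label{sec:C}

We want to compare $\mathcal{H}_n^+$ with its enveloping group, and we cannot cancel. What replaces cancellation is a central element that every generator divides: inverting it needs no cancellation, and it makes every generator invertible at once.

For $n=2$ the relation $aba=bb$ gives $b^3=(aba)b=(ab)^2$, and therefore $b^3a=ab\cdot aba=ab\cdot bb=ab^3$. The useful point is that $b^3$ has a second expression, as a power of $ab=\rho_1\rho_2$. In general the element $\rho_1\rho_n$ plays this role, because the relations with $j=n$ say how it moves past each generator.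

\begin{lemma}\label{lem:central}
Let $n\ge1$. In $\mathcal{H}_n^+$ the element $\Delta=\rho_n^{n+1}$ is central, and for each $i$ there is $d_i\in\mathcal{H}_n^+$ with $\Delta=\rho_id_i=d_i\rho_i$.
\end{lemma}

\begin{proof}
Put $r=\rho_n$ and $t=\rho_1r$. The relations with $j=n$ read $t\rho_i=\rho_{i+1}r$ for $i<n$. Hence $t^m\rho_i=\rho_{i+m}r^m$ whenever $i+m\le n$, by induction on $m$: if $i+m<n$, then $t^{m+1}\rho_i=t\rho_{i+m}r^m=\rho_{i+m+1}r^{m+1}$. We use this in two ways. Going from $\rho_i$ up to $\rho_n$ gives $t^{n-i}\rho_i=r^{n-i+1}$. Going from $\rho_1$ up to $\rho_i$ gives $t^{i-1}\rho_1=\rho_ir^{i-1}$, and multiplying on the right by $r$ gives $t^i=\rho_ir^i$. So for $1\le i\le n$,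
\begin{equation}\label{eq:twoids}
t^{n-i}\rho_i=r^{n-i+1},\qquad \rho_ir^i=t^i .
\end{equation}
The second identity with $i=n$ is $\Delta=t^n$. Therefore
\[
\Delta\rho_i=t^i\,t^{n-i}\rho_i=t^i\,r^{n-i+1}=\rho_i\,r^i\,r^{n-i+1}=\rho_i\Delta .
\]
With $d_i=r^it^{n-i}$, the identities \eqref{eq:twoids} give $\rho_id_i=t^it^{n-i}=\Delta$ and $d_i\rho_i=r^ir^{n-i+1}=\Delta$.
\end{proof}

Only the relations with $j=n$ were used. The others enter when we identify the group.

\begin{lemma}\label{lem:group}
Let $G$ be the enveloping group of $\mathcal{H}_n^+$. The map $\rho_i\mapsto\sigma_1\cdots\sigma_i$ defines an isomorphism $G\cong\mathcal{B}_{n+1}$.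
\end{lemma}

\begin{proof}
The map is a well-defined homomorphism $G\to\mathcal{B}_{n+1}$ because the relations hold in $\Sigma_n$. To construct the inverse, put $\rho_0=1$ and $s_i=\rho_{i-1}^{-1}\rho_i\in G$, so that $\rho_j=s_1\cdots s_j$. We show that the $s_i$ satisfy the braid relations.

The defining relations say $\rho_j\rho_i\rho_j^{-1}=\rho_1^{-1}\rho_{i+1}$ for $1\le i<j$, and this is also true for $i=0$. Hence
\[
\rho_js_i\rho_j^{-1}=(\rho_j\rho_{i-1}\rho_j^{-1})^{-1}(\rho_j\rho_i\rho_j^{-1})=\rho_i^{-1}\rho_1\rho_1^{-1}\rho_{i+1}=s_{i+1},
\]
that is,
\begin{equation}\label{eq:star}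
\rho_js_i=s_{i+1}\rho_j\qquad(1\le i<j\le n).
\end{equation}
Let $2\le j\le n$. For $i\le j-2$, apply \eqref{eq:star} to $\rho_j$ and then to $\rho_{j-1}$:
\[
\rho_{j-1}s_js_i=\rho_js_i=s_{i+1}\rho_j=s_{i+1}\rho_{j-1}s_j=\rho_{j-1}s_is_j ,
\]
so $s_js_i=s_is_j$. In particular $s_j$ commutes with $\rho_{j-2}=s_1\cdots s_{j-2}$. For $i=j-1$ this gives
\[
\rho_{j-2}\,s_{j-1}s_js_{j-1}=\rho_js_{j-1}=s_j\rho_j=s_j\rho_{j-2}s_{j-1}s_j=\rho_{j-2}\,s_js_{j-1}s_j ,
\]
so $s_{j-1}s_js_{j-1}=s_js_{j-1}s_j$. Thus $\sigma_i\mapsto s_i$ defines a homomorphism $\mathcal{B}_{n+1}\to G$. The two composites fix the generators $\rho_i$ and $\sigma_i$ respectively, so the maps are inverse to each other.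
\end{proof}

Note that this proof cancels $\rho_{j-1}$ and $\rho_{j-2}$ freely; it says nothing about the monoid.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Write $H=\mathcal{H}_n^+$. Centrality of $\Delta$ is Lemma~\ref{lem:central}, and the statement on the enveloping group is Lemma~\ref{lem:group}. If $\Delta^mu=\Delta^mv$, then $\pi(u)=\pi(v)$ by cancelling $\pi(\Delta)^m$ in $\mathcal{B}_{n+1}$. For the converse we need a group in which equality of elements of $H$ is, by construction, equality up to a power of $\Delta$.

\emph{Inverting $\Delta$.} On the product monoid $\mathbb{N}\times H$, think of $(k,u)$ as the fraction $\Delta^{-k}u$ and define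
\[
(k,u)\sim(l,v)\iff\Delta^{m+l}u=\Delta^{m+k}v\ \text{ for some }m\ge0 .
\]
This relation is reflexive and symmetric. It is transitive: if also $\Delta^{m'+h}v=\Delta^{m'+l}w$, so that $(l,v)\sim(h,w)$, then
\[
\Delta^{(m+m'+l)+h}u=\Delta^{m+m'+k+h}v=\Delta^{(m+m'+l)+k}w .
\]
It is compatible with products: from $\Delta^{m+l}u=\Delta^{m+k}v$ we get $\Delta^{m+l+h}uw=\Delta^{m+k+h}vw$ and, since $\Delta$ is central, $\Delta^{m+l+h}wu=\Delta^{m+k+h}wv$. So the classes $[k,u]$ form a monoid $L$, and $\lambda(u)=[0,u]$ is a homomorphism $H\to L$ with $\lambda(u)=\lambda(v)$ if and only if $\Delta^mu=\Delta^mv$ for some $m$.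

\emph{$L$ is a group.} It is generated by $[1,1]$ and the classes $[0,\rho_i]$. Since $[1,\Delta]=[0,1]$ is the identity, $[0,\Delta]$ is a two-sided inverse of $[1,1]$, and by Lemma~\ref{lem:central} the class $[1,d_i]$ is a two-sided inverse of $[0,\rho_i]$.

Now $\lambda$ is a homomorphism to a group, so it factors through the enveloping group: by Lemma~\ref{lem:group} there is $\theta\colon\mathcal{B}_{n+1}\to L$ with $\lambda=\theta\circ\pi$. Hence $\pi(u)=\pi(v)$ implies $\lambda(u)=\lambda(v)$, which is the converse we wanted.

\emph{Largest cancellative quotient.} Let $\phi\colon H\to M$ be a homomorphism to a cancellative monoid. If $\pi(u)=\pi(v)$, then $\phi(\Delta)^m\phi(u)=\phi(\Delta)^m\phi(v)$ for some $m$, so $\phi(u)=\phi(v)$. As $\pi$ is onto $\Sigma_n$, the map $\phi$ factors through $\pi$.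

\emph{Group of fractions.} The group $\mathcal{B}_{n+1}$ is generated by the braids $\pi(\rho_i)$. They commute with $\pi(\Delta)$, so $\pi(\Delta)$ is central in $\mathcal{B}_{n+1}$, and $\pi(\rho_i)^{-1}=\pi(\Delta)^{-1}\pi(d_i)$. In a product of braids $\pi(\rho_i)^{\pm1}$, replace each inverse in this way and collect the factors $\pi(\Delta)^{-1}$ on the left. This writes every braid as $\pi(\Delta)^{-k}g$ with $g\in\Sigma_n$, and $\pi(\Delta)^k\in\Sigma_n$.
\end{proof}

\section{Right cancellation, and the cases $n\le2$}\label{sec:A}

The defining relations are not symmetric under reversing words, so Proposition~\ref{prop:left} has no mirror image that one could simply quote. The central element carries the failure from one side to the other. For $n=2$ we use a criterion for embedding a semigroup in a group, which we recall first.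

Let $\langle X\mid R\rangle$ be a finite presentation in which all sides are nonempty words. Its \emph{left graph} has vertex set $X$ and one edge for each relation $p=q$, joining the first letter of $p$ to the first letter of $q$. The \emph{right graph} is defined in the same way with last letters. A loop, or two edges with the same endpoints, counts as a cycle. Adjan's theorem \cite{Adjan} states that if neither graph contains a cycle, then the semigroup defined by the presentation (the classes of nonempty words) embeds in the group with the same presentation.

\begin{proof}[Proof of Theorem~\ref{thm:A}]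
Let $n\ge3$. By Proposition~\ref{prop:left}, $\mathcal{H}_n^+$ is not left cancellative. By Lemma~\ref{lem:central}, $\Delta=d_1a$ is central, so
\[
w_1\Delta=\Delta w_1=d_1(aw_1)=d_1(az_1)=\Delta z_1=z_1\Delta
\]
with $w_1\ne z_1$, and $\mathcal{H}_n^+$ is not right cancellative. A submonoid of a group is cancellative, so $\mathcal{H}_n^+$ embeds in no group and is not isomorphic to $\Sigma_n$. Finally $\pi(w_1)=\pi(z_1)$ by Lemma~\ref{lem:family}, so $\pi$ is not injective.

For $n=1$, $\mathcal{H}_1^+$ is free on $\rho_1$ and $\ell(\pi(\rho_1^k))=k$, so $\pi$ is injective. For $n=2$ there is the single relation $aba=bb$. Its sides begin with different letters and end with different letters, so each of the two graphs is a single edge joining $a$ to $b$. By Adjan's theorem and Lemma~\ref{lem:group}, $\pi$ is injective on the classes of nonempty words. These classes are sent to braids with $\ell>0$, so none of them has the same image as the empty word. Thus $\pi$ is injective; it is therefore an isomorphism onto the cancellative monoid $\Sigma_2$.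
\end{proof}

\begin{remark}
For $n\ge3$ both graphs contain cycles, already because of \eqref{eq:three}. In the right graph these three relations form the triangle on $a,b,c$. In the left graph, $aba=bb$ and $aca=bc$ form a double edge between $a$ and $b$, and the proof of Lemma~\ref{lem:transfer} goes once around this cycle. For $n=2$ the second edge does not exist.
\end{remark}

\section{Crossing numbers and infinitely many relations}\label{sec:B}

Let $n\geq 3$. We want to show that the equations $w_k=z_k$ of Lemma~\ref{lem:family} do not all follow from finitely many relations. The difficulty is that we must now defeat every finite set of relations that hold in $\Sigma_n$, and we do not know these relations. We can no longer inspect a list of sides as in Proposition~\ref{prop:left}. Instead we determine \emph{all} words in $\rho_1,\dots,\rho_n$ that represent certain braids; a relation of $\Sigma_n$ applied inside such a word can only produce another word on the list. For this we need invariants of braids that can be followed letter by letter along a word in the $\rho_i$.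

\subsection*{Crossing numbers}
Read a word in the letters $\sigma_i^{\pm1}$ from left to right, and keep track of the \emph{order} of $n+1$ strands labeled by their initial positions $1,2,\dots,n+1$. The letter $\sigma_i^{\varepsilon}$ with $\varepsilon=\pm1$ exchanges the strands $p,q$ currently in positions $i,i+1$ and adds $\varepsilon$ to a counter $N_{pq}=N_{qp}$, which starts at $0$. The final values $N_{pq}$ depend only on the braid. Indeed, two words that represent the same braid are joined by braid relations and by insertions and deletions of $\sigma_i^{\varepsilon}\sigma_i^{-\varepsilon}$, so it suffices to see that the two sides of each such move have the same effect on the order and on the counters. The word $\sigma_i^{\varepsilon}\sigma_i^{-\varepsilon}$ exchanges the same pair twice with opposite signs and so has no effect. For $|i-j|\ge2$, the letters $\sigma_i$ and $\sigma_j$ act on disjoint pairs of positions. Both $\sigma_i\sigma_{i+1}\sigma_i$ and $\sigma_{i+1}\sigma_i\sigma_{i+1}$ reverse the three strands in positions $i,i+1,i+2$ and cross each of the three pairs once.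

The letter $\rho_i=\sigma_1\cdots\sigma_i$ takes the strand in position $1$, crosses it once with each strand in positions $2,\dots,i+1$, and leaves it in position $i+1$, like the top card of a deck inserted $i$ places down. For instance, reading $cab$ from the order $1,2,3,4$ gives the orders $2,3,4,1$, then $3,2,4,1$, then $2,4,3,1$. Two facts drive all that follows. First, the counters never decrease along a word in the $\rho_i$, so along a word that represents a braid $g$ no counter ever exceeds its value for $g$. Second, every letter crosses the strands in positions $1$ and $2$. So the word must end as soon as the first two strands have used up their crossings with each other.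

\begin{lemma}\label{lem:rigid}
Let $n\ge3$ and $m\ge0$. Among words in $\rho_1,\dots,\rho_n$,
\begin{enumerate}
\item[(1)] the only word representing $ca^m\in\Sigma_n$ is $ca^m$;
\item[(2)] the only words representing $a^mcc\in\Sigma_n$ are $a^mcc$ and $a^{m+1}cb$.
\end{enumerate}
\end{lemma}

\begin{proof}
Both braids have $N_{p5}=0$ for all $p$ when $n\geq 4$, since $a,b,c$ act on positions $1,\dots,4$ only. A representing word therefore uses only $a,b,c$: before the first other letter $\rho_i$, $i\ge4$, strand $5$ is still in position $5$, and $\rho_i$ would cross it. So we record only the order of the strands $1,2,3,4$.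

(1) In $ca^m$, the letter $c$ crosses strand $1$ with $2,3,4$ and gives the order $2,3,4,1$, and then $a^m$ crosses $2$ with $3$ exactly $m$ times. So $N_{12}=N_{13}=N_{14}=1$, $N_{23}=m$, $N_{24}=N_{34}=0$. A representing word is nonempty; consider its first letter.

If it is $a$, the order becomes $2,1,3,4$. A further letter would cross $1$ and $2$ a second time, so the word is $a$, which has $N_{14}=0$. This is a contradiction.

If it is $b$, the order becomes $2,3,1,4$, and strand $1$ has crossed $2$ and $3$. As long as $2,3$ fill the first two positions and $1$ the third, a letter $b$ or $c$ would cross $2$ or $3$ with $1$ a second time, while the letter $a$ preserves this situation. So all remaining letters are $a$, and $N_{14}=0$. This is a contradiction.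

If it is $c$, the order becomes $2,3,4,1$. As long as $2,3$ fill the first two positions and $4$ the third, a letter $b$ or $c$ would cross $2$ or $3$ with $4$, against $N_{24}=N_{34}=0$. So all remaining letters are $a$, and there are $N_{23}=m$ of them.

(2) After $a^m$ the order is $p,q,3,4$ with $\{p,q\}=\{1,2\}$. The first $c$ crosses $p$ with $q,3,4$ and gives $q,3,4,p$; the second crosses $q$ with $3,4,p$. So $N_{12}=m+2$, $N_{13}=N_{14}=N_{23}=N_{24}=1$, $N_{34}=0$.

Take a representing word and let $a^j$ be its longest prefix that is a power of $a$. After $a^j$ the order is again $p,q,3,4$, now with $\{p,q\}=\{1,2\}$ determined by the parity of $j$, and strand $3$ has crossed nothing, so the word continues with a letter $\rho_s\in\{b,c\}$. This letter crosses $p$ with $3$ and brings $q,3$ to the first two positions. As $q$ and $3$ have not yet crossed, there is a further letter $\rho_t\in\{a,b,c\}$. It crosses $q$ with $3$ and brings $3$ to position $1$. Strand $3$ has now crossed $p$ and $q$ once each and may not cross $4$, so no further letter is possible. The word is $a^j\rho_s\rho_t$.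

It remains to account for strand $4$, which must cross both $p$ and $q$. Every crossing made by $\rho_t$ involves $q$, so $p$ must cross $4$ during $\rho_s$, which forces $\rho_s=c$. The order is then $q,3,4,p$, and $q$ crosses $4$ only if $\rho_t\in\{b,c\}$. If $\rho_t=b$, then $q$ does not reach $p$, so $N_{12}=j+1=m+2$ and the word is $a^{m+1}cb$. If $\rho_t=c$, then $N_{12}=j+2=m+2$ and the word is $a^mcc$. Both words represent $a^mcc$, because $acb=cc$.
\end{proof}

\subsection*{Changing generators}
A finite presentation of $\Sigma_n$ might use other generators, about which Lemma~\ref{lem:rigid} says nothing. The following fact lets us return to the $\rho_i$.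

\begin{lemma}\label{lem:gens}
If a monoid $M$ is finitely presented and $X$ is a finite generating set of $M$, then $M$ has a finite presentation with generators $X$.
\end{lemma}

\begin{proof}
Let $M=\langle Y\mid S\rangle^+$ with $Y$ and $S$ finite. Choose a word $\eta(y)\in X^*$ representing each $y\in Y$ and a word $\xi(x)\in Y^*$ representing each $x\in X$, and extend $\eta$ and $\xi$ to homomorphisms of free monoids. Let $R$ consist of the relations $\eta(p)=\eta(q)$ for $p=q$ in $S$ and $x=\eta\xi(x)$ for $x\in X$. This set is finite, and its relations hold in $M$. Conversely, let $u,v\in X^*$ be equal in $M$. Then $\xi(u)$ and $\xi(v)$ are equal in $M$, so they are joined by elementary steps for $S$. Applying $\eta$ joins $\eta\xi(u)$ to $\eta\xi(v)$ by elementary steps for $R$. The relations $x=\eta\xi(x)$, applied letter by letter, join $u$ to $\eta\xi(u)$ and $v$ to $\eta\xi(v)$. So $M=\langle X\mid R\rangle^+$.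
\end{proof}

\subsection*{Short relations do not reach the first letter}
Put $w_k'=ca^{k+1}cb$. For $k=1$ the pair $\{w_1,w_1'\}$ is the set $\{cacc,caacb\}$ of Proposition~\ref{prop:left}. The two parts of Lemma~\ref{lem:rigid} describe a prefix and a suffix of these words that overlap in $a^k$, and a short factor lies in one or the other.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Suppose that $\Sigma_n$ is finitely presented. By Lemma~\ref{lem:gens} it has a presentation $\langle\rho_1,\dots,\rho_n\mid R\rangle^+$ with $R$ finite. Choose $k\ge1$ such that all sides of relations in $R$ have length at most $k+1$. We claim that $W=\{w_k,w_k'\}$ is closed under elementary steps for $R$.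

By Lemma~\ref{lem:rigid}(2), $W$ is the set of all words $cu$ in which $u$ is a word representing $a^kcc$. Also, both words of $W$ begin with $ca^k$, which has length $k+1$. Take a word $cu\in W$ and an elementary step that replaces an occurrence of $p$ by $q$. Then $p=q$ in $\Sigma_n$, and $p$ has length at most $k+1$.

If the occurrence of $p$ starts at the beginning of the word, it lies in the prefix $ca^k$. The step replaces this prefix by a word that represents the same braid, and by Lemma~\ref{lem:rigid}(1) that word is $ca^k$. So the word $cu$ is unchanged.

Otherwise the occurrence lies in $u$, and the step produces $cu'$, where $u'$ again represents $a^kcc$. So $cu'\in W$.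

This proves the claim. The word $z_k$ begins with $b$, so it is not in $W$, and hence $w_k\neq z_k$ in $\langle\rho_1,\dots,\rho_n\mid R\rangle^+=\Sigma_n$. This contradicts Lemma~\ref{lem:family}. The second statement of the theorem follows, since a finite presentation with finitely many relations added is still finite.
\end{proof}

Finiteness of $R$ is used only to bound the length of the sides. The proof shows that any presentation of $\Sigma_n$ on $\rho_1,\dots,\rho_n$ contains, for each $k\geq 1$, a relation with a side of length greater than $k+1$.

\begin{remark}
Since $\mathcal{H}_n^+$ is finitely presented, Theorem~\ref{thm:B} gives a second proof that $\mathcal{H}_n^+\not\cong\Sigma_n$ for $n\ge3$. It does not use Proposition~\ref{prop:left} or Theorem~\ref{thm:A}.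
\end{remark}

\begin{thebibliography}{9}

\bibitem{Adjan}
S.~I. Adjan, \emph{Defining relations and algorithmic problems for groups and semigroups}, 1966.

\bibitem{Gobet}
Thomas Gobet, \emph{On torus knot groups and a submonoid of the braid group}, arXiv:2007.10772 (2020).

\end{thebibliography}
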